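\title{Kurzweil's theorem along sets of density zero}

\begin{abstract}
For an infinite set $\mathcal A\subseteq\mathbb N$, consider the numbers $\alpha$ with the following property: for every non-increasing $\psi$ with $\sum_{n\in\mathcal A}\psi(n)=\infty$, almost every $\gamma$ satisfies $\lVert n\alpha+\gamma\rVert\le\psi(n)$ for infinitely many $n\in\mathcal A$. For $\mathcal A=\mathbb N$, Kurzweil's theorem identifies these $\alpha$ as the badly approximable numbers. We show that the same holds for suitable sets of density zero, for example $\bigcup_{j\ge1}\{4^j,\dots,4^j+2^j-1\}$, and for sets whose counting function grows arbitrarily slowly. We give a general criterion, and for unions of blocks of consecutive integers we determine the sequences of block lengths that work for every placement of the blocks.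
\end{abstract}

\section{Introduction}

\subsection{The problem}

For $x\in\mathbb R$ let $\lVert x\rVert$ be the distance from $x$ to the nearest integer, and let $\lambda$ be Lebesgue measure. Fix a number $\alpha$, an infinite set $\mathcal A\subseteq\mathbb N$ and a function $\psi:\mathbb N\to[0,\infty)$, and ask for which $\gamma\in[0,1)$ the inequality
\begin{equation}\label{eq:ineq}
\lVert n\alpha+\gamma\rVert\le\psi(n)
\end{equation}
has infinitely many solutions $n\in\mathcal A$. On the circle $\mathbb T=\mathbb R/\mathbb Z$, the inequality says that $\gamma$ lies in the arc of radius $\psi(n)$ centered at $-n\alpha$. If $\sum_{n\in\mathcal A}\psi(n)<\infty$, the Borel--Cantelli lemma (when the measures of a sequence of sets are summable, almost every point lies in finitely many of them) shows that these $\gamma$ form a null set. If the sum diverges, the arcs have enough total length, and the answer depends on how they overlap, that is, on $\alpha$.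

Let $\mathcal M_{\mathcal A}$ be the set of non-increasing functions $\psi:\mathbb N\to[0,\infty)$ with $\sum_{n\in\mathcal A}\psi(n)=\infty$. For $\psi\in\mathcal M_{\mathcal A}$ let $\mathcal K_{\mathcal A}(\psi)$ be the set of $\alpha\in[0,1)$ such that for almost every $\gamma\in[0,1)$ the inequality \eqref{eq:ineq} holds for infinitely many $n\in\mathcal A$, and put
\[
\mathcal K_{\mathcal A}=\bigcap_{\psi\in\mathcal M_{\mathcal A}}\mathcal K_{\mathcal A}(\psi).
\]
Thus $\mathcal K_{\mathcal A}$ consists of the $\alpha$ for which divergence of the sum is always enough.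

Let $\mathrm{BAD}$ be the set of \emph{badly approximable} $\alpha\in[0,1)$, those for which there is $c>0$ with $\lVert q\alpha\rVert\ge c/q$ for all $q\in\mathbb N$. No rational number is badly approximable, while $\sqrt2-1$ is: if $p$ is the integer nearest to $q\sqrt2$, then
\begin{equation}\label{eq:sqrt2}
\lVert q\sqrt2\rVert=\frac{|p^2-2q^2|}{p+q\sqrt2}\ge\frac1{4q}.
\end{equation}
For rational $\alpha$ the centers $-n\alpha$ take finitely many values, and arcs with radii tending to $0$ cover only these values infinitely often. A number with very good rational approximations imitates this behavior over long ranges of $n$. Kurzweil's theorem says that for $\mathcal A=\mathbb N$ this is the only obstruction: $\mathcal K_{\mathbb N}=\mathrm{BAD}$.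

Write $\mathcal A=\{a_1<a_2<\cdots\}$. The sequence $(n\alpha)_{n\in\mathcal A}$ is \emph{uniformly distributed modulo $1$} if for every arc $U\subseteq\mathbb T$ the proportion of $k\le K$ with $a_k\alpha\in U$ tends to $\lambda(U)$ as $K\to\infty$. It is also known that $\mathcal K_{\mathcal A}=\mathrm{BAD}$ whenever $\mathcal A$ has positive lower density, $\liminf_{x\to\infty}\#(\mathcal A\cap[1,x])/x>0$, and $(n\alpha)_{n\in\mathcal A}$ is uniformly distributed modulo $1$ for every $\alpha\in\mathrm{BAD}$. The squarefree numbers are an example. The following question is posed in \cite{Hauke}.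

\medskip
\noindent\textbf{Question.} \emph{Is there an infinite set $\mathcal A\subseteq\mathbb N$ of asymptotic density $0$, meaning $\#(\mathcal A\cap[1,x])/x\to0$, with $\mathcal K_{\mathcal A}=\mathrm{BAD}$?}
\medskip

One could guess that there is not. If $\mathcal A$ has positive lower density, then $K/a_K$ is bounded away from $0$, so
\begin{equation}\label{eq:H}
a_K\le HK\quad\text{for some integer $H$ and all $K$.}
\end{equation}
The distances between the first $K$ centers are then values $\lVert m\alpha\rVert$ with $m<HK$, and these are exactly what the definition of $\mathrm{BAD}$ controls. In a sparse set the differences $a_k-a_l$ are much larger than $K$, and both inclusions between $\mathcal K_{\mathcal A}$ and $\mathrm{BAD}$ can fail.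

\begin{example}\label{ex:lose}
Let $\alpha\in\mathrm{BAD}$. Since $\alpha$ is irrational, there are $a_1<a_2<\cdots$ with $\lVert a_k\alpha\rVert\le1/k$. Let $\mathcal A=\{a_k\}$ and let $\psi$ be non-increasing with $\psi(a_k)=1/k$. Then \eqref{eq:ineq} with $n=a_k$ forces $\lVert\gamma\rVert\le2/k$, so no $\gamma\ne0$ has infinitely many solutions, and $\alpha\notin\mathcal K_{\mathcal A}$.
\end{example}

In the other direction, every irrational $\alpha$ lies in $\mathcal K_{\mathcal A}$ for a suitable $\mathcal A$ (Example~\ref{ex:gain}).

\subsection{Results}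

The answer to the question is nevertheless yes. A block $\{t,t+1,\dots,t+L-1\}$ of consecutive integers produces the centers $-t\alpha-r\alpha$, $0\le r<L$, a rotated copy of the same configuration wherever the block starts. So the gaps between blocks can be made irrelevant; what matters is how many blocks are needed to hold most of $a_1,\dots,a_K$.

\begin{theorem}\label{thm:main}
The set
\[
\mathcal A=\bigcup_{j\ge1}\{4^j,4^j+1,\dots,4^j+2^j-1\}
\]
satisfies $\#(\mathcal A\cap[1,x])\le2\sqrt x$, so it has density $0$, and $\mathcal K_{\mathcal A}=\mathrm{BAD}$.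
\end{theorem}

\begin{theorem}\label{thm:sparse}
For every $f:\mathbb N\to(0,\infty)$ with $f(x)\to\infty$ there is an infinite set $\mathcal A\subseteq\mathbb N$ with $\#(\mathcal A\cap[1,x])\le f(x)$ for all large $x$ and $\mathcal K_{\mathcal A}=\mathrm{BAD}$.
\end{theorem}

This is optimal, since the counting function of an infinite set tends to infinity. Both theorems follow from a criterion in which density is replaced by the following condition.

\medskip
\noindent\textbf{Condition (C).} For every $\delta\in(0,1)$ there is an integer $C\ge1$ such that for every integer $K\ge1$ there is an integer $K'\in[K,CK]$ for which at least $(1-\delta)K'$ of the numbers $a_1,\dots,a_{K'}$ lie in a union of at most $C$ sets, each consisting of $K'$ consecutive integers.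

\begin{theorem}\label{thm:crit}
Let $\mathcal A$ satisfy \textup{(C)}.
\begin{enumerate}
\item[(i)] If $\alpha\in[0,1)\setminus\mathrm{BAD}$, there is $\psi\in\mathcal M_{\mathcal A}$ such that the set of $\gamma$ for which \eqref{eq:ineq} has infinitely many solutions $n\in\mathcal A$ is null.
\item[(ii)] If $\alpha\in\mathrm{BAD}$ and $(n\alpha)_{n\in\mathcal A}$ is uniformly distributed modulo $1$, then $\alpha\in\mathcal K_{\mathcal A}$.
\end{enumerate}
Hence, if $(n\alpha)_{n\in\mathcal A}$ is uniformly distributed modulo $1$ for all $\alpha\in\mathrm{BAD}$, then $\mathcal K_{\mathcal A}=\mathrm{BAD}$.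
\end{theorem}

If $\mathcal A$ has positive lower density, then by \eqref{eq:H} the numbers $a_1,\dots,a_K$ lie in $[1,HK]$, and (C) holds with $K'=K$ and $C=H$. So Theorem~\ref{thm:crit} contains the result on positive lower density quoted above.

For unions of blocks the condition is sharp in the following sense. Let $(L_j)_{j\ge1}$ be positive integers, $S_0=0$ and $S_j=L_1+\dots+L_j$. A \emph{placement} is a sequence $\mathbf t=(t_j)_{j\ge1}$ in $\mathbb N$ with $t_{j+1}\ge t_j+L_j$, and it defines
\[
\mathcal A_{\mathbf t}=\bigcup_{j\ge1}\{t_j,t_j+1,\dots,t_j+L_j-1\}.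
\]
The $j$th block consists of the $a_k$ with $k\in I_j=\{S_{j-1}+1,\dots,S_j\}$. Let $M_C(K)$ be the sum of the $C$ largest of the numbers $\#(I_j\cap[1,K])$, $j\ge1$: the number of elements among $a_1,\dots,a_K$ that the best $C$ blocks hold. Consider two conditions on the lengths.
\begin{itemize}
\item[(R)] There is $c>0$ with $M_1(K)\ge cK$ for all $K\ge1$.
\item[($\mathrm C_L$)] For every $\delta\in(0,1)$ there is an integer $C\ge1$ such that for every $K\ge1$ there is an integer $K'\in[K,CK]$ with $M_C(K')\ge(1-\delta)K'$.
\end{itemize}

\begin{theorem}\label{thm:class}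
For every sequence of lengths $(L_j)$:
\begin{enumerate}
\item[(a)] $\mathrm{BAD}\subseteq\mathcal K_{\mathcal A_{\mathbf t}}$ for every placement $\mathbf t$ if and only if \textup{(R)} holds;
\item[(b)] $\mathcal K_{\mathcal A_{\mathbf t}}\subseteq\mathrm{BAD}$ for every placement $\mathbf t$ if and only if $(\mathrm C_L)$ holds;
\item[(c)] $\mathcal K_{\mathcal A_{\mathbf t}}=\mathrm{BAD}$ for every placement $\mathbf t$ if and only if $(\mathrm C_L)$ holds.
\end{enumerate}
\end{theorem}

Section~\ref{sec:runs} reduces the problem to sequences on the circle and works out a model case. Section~\ref{sec:criteria} gives one criterion for measure zero and one for full measure; all four theorems are proved by checking one of them. Theorems~\ref{thm:main}--\ref{thm:crit} are proved in Section~\ref{sec:crit}, and Theorem~\ref{thm:class} in Sections~\ref{sec:blocks} and~\ref{sec:necessity}.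

\section{Runs on the circle and a model case}\label{sec:runs}

\subsection{Reindexing}

Put $B(x,r)=\{y\in\mathbb T:\lVert y-x\rVert\le r\}$, so that $\lambda(B(x,r))=\min(2r,1)$, and $e(t)=e^{2\pi it}$. Points of a finite sequence in $\mathbb T$ are \emph{$\rho$-separated} if any two with distinct indices are at distance at least $\rho$. For a sequence $(x_k)_{k\ge1}$ in $\mathbb T$ and $\varphi:\mathbb N\to[0,\infty)$ let
\[
\Lambda(\varphi)=\{y\in\mathbb T:\ y\in B(x_k,\varphi(k))\text{ for infinitely many }k\}.
\]
We say that $(x_k)$ has the \emph{covering property} if $\lambda(\Lambda(\varphi))=1$ for every non-increasing $\varphi\ge0$ with $\sum_k\varphi(k)=\infty$.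

Given $\mathcal A$ and $\alpha$, we always put $x_k=-a_k\alpha$. For $\psi\in\mathcal M_{\mathcal A}$ the function $\varphi(k)=\psi(a_k)$ is non-increasing with divergent sum, and $\Lambda(\varphi)$ is the set of $\gamma$ for which \eqref{eq:ineq} has infinitely many solutions in $\mathcal A$. Every non-increasing $\varphi\ge0$ with divergent sum arises in this way: take $\psi(n)=\varphi(k)$ for $a_{k-1}<n\le a_k$, where $a_0=0$. Hence
\begin{equation}\label{eq:reduction}
\alpha\in\mathcal K_{\mathcal A}\iff(-a_k\alpha)_{k\ge1}\text{ has the covering property.}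
\end{equation}
The size of $a_k$, and with it the density of $\mathcal A$, no longer appears on the right.

\subsection{Runs}

We shall repeatedly count the points of a finite sequence in a fixed set, with a bound that is uniform over many sequences. Weyl's criterion states that $(z_k)$ is uniformly distributed modulo $1$ if and only if $\sum_{k\le K}e(mz_k)=o(K)$ for every integer $m\ne0$. Here is the finite form that gives the uniformity.

\begin{lemma}\label{lem:weyl}
Let $U\subseteq\mathbb T$ be a finite union of arcs with $\lambda(U)>0$. There are $D\in\mathbb N$ and $\sigma>0$, depending only on $U$, such that every finite sequence $z_1,\dots,z_n$ in $\mathbb T$ with $|\sum_ie(mz_i)|\le\sigma n$ for $1\le m\le D$ has at least $\frac12\lambda(U)n$ terms in $U$.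
\end{lemma}

\begin{proof}
Take a continuous $g_0$ with $0\le g_0\le1_U$ and $\int g_0\ge\frac78\lambda(U)$. Approximate it uniformly within $\lambda(U)/16$ by a real trigonometric polynomial and subtract $\lambda(U)/16$. The result $g(z)=\sum_{|m|\le D}\hat g(m)e(mz)$ satisfies $g\le1_U$ and $\hat g(0)\ge\frac34\lambda(U)$. Choose $\sigma>0$ with $\sigma\sum_{0<|m|\le D}|\hat g(m)|\le\frac14\lambda(U)$. The number of terms in $U$ is at least $\sum_ig(z_i)\ge\frac34\lambda(U)n-\frac14\lambda(U)n$.
\end{proof}

A \emph{run of length $\ell$} is a sequence $z_r=y-r\alpha$, $0\le r<\ell$, with $y\in\mathbb T$. The points $-a\alpha$, as $a$ ranges over $\ell$ consecutive integers, form such a run. None of the following estimates depends on the starting point $y$.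

\begin{lemma}\label{lem:runs}
Let $z_0,\dots,z_{\ell-1}$ be a run of length $\ell$.
\begin{enumerate}
\item[(a)] If $\lVert m\alpha\rVert\ge\rho$ for $1\le m<\ell$, the run is $\rho$-separated. In particular, if $\lVert m\alpha\rVert\ge c_\alpha/m$ for all $m\in\mathbb N$ and $\ell\le N$, it is $c_\alpha/N$-separated.
\item[(b)] If $\alpha$ is irrational, then $|\sum_re(mz_r)|\le1/|\sin\pi m\alpha|$ for every integer $m\ne0$. For every finite union $U$ of arcs with $\lambda(U)>0$ there is $\ell_0=\ell_0(\alpha,U)$ such that at least $\frac12\lambda(U)\ell$ points of the run lie in $U$ when $\ell\ge\ell_0$.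
\item[(c)] If $\lVert q\alpha\rVert\le\varepsilon/q$ and $\ell\le K$, then
\[
\lambda\Big(\bigcup_rB(z_r,1/K)\Big)\le\frac{2\varepsilon K}q+\frac{2q}K .
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\lVert z_r-z_{r'}\rVert=\lVert(r-r')\alpha\rVert$ with $1\le|r-r'|<\ell$.

(b) The geometric sum has modulus $|e(m\ell\alpha)-1|/|e(m\alpha)-1|\le2/(2|\sin\pi m\alpha|)$. With $D,\sigma$ from Lemma~\ref{lem:weyl}, take $\ell_0\ge\max_{1\le m\le D}1/(\sigma|\sin\pi m\alpha|)$.

(c) Write $r=r'+qs$ with $0\le r'<q$ and $0\le s\le K/q$. Then $\lVert qs\alpha\rVert\le s\varepsilon/q\le\varepsilon K/q^2$, so $B(z_r,1/K)\subseteq B(y-r'\alpha,\ \varepsilon K/q^2+1/K)$. These are $q$ balls, of total measure at most $q(2\varepsilon K/q^2+2/K)$.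
\end{proof}

Part (b) shows in particular that for irrational $\alpha$ the set $\{-n\alpha:n\ge n_0\}$ is dense in $\mathbb T$ for every $n_0$. The bound in (c) is small when $K/q$ is large and $\varepsilon K/q$ is small. So a good approximation with denominator $q$ makes runs cluster on a whole window of scales $K$, from a large multiple of $q$ to a small multiple of $q/\varepsilon$. This is why (C) can afford to hold only at some $K'$ in each window $[K,CK]$.

\subsection{Blocks of length $2^j$}\label{sec:model}

Let $L_j=2^j$, so $S_j=2^{j+1}-2$, and let $\mathbf t$ be any placement. The sequence $(x_k)$ is a concatenation of runs of lengths $2,4,8,\dots$ with starting points about which we know nothing.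

First let $\lVert m\alpha\rVert\ge c_\alpha/m$ for all $m$, and take $\varphi(k)=\theta/k$ with $0<\theta\le c_\alpha$. Fix $n$ and let $E$ be the set of points missed by all balls $B(x_k,\varphi(k))$, $k\ge n$; we show that $E$ is null, which gives $\lambda(\Lambda(\varphi))=1$. Let $U$ be an arc of positive length and let $j$ be large. For $k\in I_j$ we have $n\le k<2^{j+1}$, so $\varphi(k)\ge r:=\theta/2^{j+1}$. By Lemma~\ref{lem:runs}, the $2^j$ centers of the $j$th run are $c_\alpha/2^j$-separated, hence $2r$-separated, and at least $2^{j-1}\lambda(U)$ of them lie in $U$. The balls of radius $r$ around the latter overlap at most in endpoints, avoid $E$, and stick out of $U$ by measure at most $2r$. Therefore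
\[
\lambda(U\setminus E)\ge2^{j-1}\lambda(U)\cdot2r-2r=\tfrac\theta2\lambda(U)-2r,
\]
and $\lambda(U\setminus E)\ge\frac\theta2\lambda(U)$ as $j\to\infty$. If $\lambda(E)>0$, the Lebesgue density theorem gives arcs $U$ with $\lambda(U\setminus E)/\lambda(U)$ arbitrarily small, a contradiction. One block was enough, because it carries a fixed share of all indices so far. For $\varphi(k)=1/(k\log(k+1))$ the $j$th block has total length of order $1/j$ only; then many scales must be added up, and Lemma~\ref{lem:spread} controls their overlaps.

Now let $\lVert q\alpha\rVert\le\varepsilon/q$ with $\varepsilon$ tiny, and look at the first $K=Tq$ points with radius $1/K$. Each run covers measure at most $2\varepsilon T+2/T$ by Lemma~\ref{lem:runs}(c). But the clusters of different runs may be in general position, so the costs add, and the number of runs grows with $K$. Geometric growth saves us. If $S_{j-1}<K\le S_j$, then $K\ge2^j-1\ge2^{j-1}$, and for $C\ge1$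
\begin{equation}\label{eq:tail}
\#\{k\le K:\ k\notin I_j\cup I_{j-1}\cup\dots\cup I_{j-C+1}\}\le2^{j-C+1}\le2^{2-C}K ,
\end{equation}
because the left side is $S_{j-C}$ for $j>C$ and $0$ otherwise. These early points cover measure at most $2^{3-C}$ trivially, and only $C$ runs remain, with $C$ independent of $q$. Choosing $C$, then $T$, then $\varepsilon$ makes the covered measure as small as we like.

\section{Two criteria for sequences on the circle}\label{sec:criteria}

The model case suggests that everything is decided by the first $K$ points at scale $1/K$. Let $(x_k)$ be any sequence in $\mathbb T$, and put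
\[
\mu(K)=\lambda\Big(\bigcup_{k\le K}B(x_k,1/K)\Big).
\]

\begin{lemma}[Clustering]\label{lem:cluster}
If $\liminf_{K\to\infty}\mu(K)=0$, there is a non-increasing $\varphi\ge0$ with $\sum_k\varphi(k)=\infty$ and $\lambda(\Lambda(\varphi))=0$.
\end{lemma}

\begin{proof}
Put $K_0=0$ and choose $K_1<K_2<\cdots$ with $K_i\ge2K_{i-1}$ and $\mu(K_i)\le2^{-i}$. Let $\varphi(k)=1/K_i$ for $K_{i-1}<k\le K_i$. This function is non-increasing, and each range contributes $(K_i-K_{i-1})/K_i\ge\frac12$ to the sum. The balls of the $i$th range cover measure at most $2^{-i}$, so by Borel--Cantelli almost every $y$ meets only finitely many ranges, hence finitely many balls.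
\end{proof}

The opposite situation is that a fixed proportion of the first $N$ points is separated at scale $1/N$, inside any prescribed region.

\begin{lemma}[Spreading]\label{lem:spread}
Suppose that for every $\varepsilon\in(0,1]$ there is $\kappa=\kappa(\varepsilon)>0$ with the following property. For every finite union $U$ of arcs with $\lambda(U)\ge\varepsilon$ there is $N_0$ such that for every $N\ge N_0$ there is $P\subseteq\{1,\dots,N\}$ with $\#P\ge\kappa N$, with $x_k\in U$ for $k\in P$, and with the points $x_k$, $k\in P$, being $\kappa/N$-separated. Then $(x_k)$ has the covering property.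
\end{lemma}

The order of quantifiers matters: $U$ will approximate a hypothetical exceptional set to an accuracy that depends on $\kappa$, so $\kappa$ may depend on $\lambda(U)$ but not on the shape of $U$. The proof works at scales $N=R^m$. Within a scale, separation makes the balls disjoint. A ball from an earlier scale meets a number of new balls that is proportional to its measure, plus a bounded number. The bounded terms are harmless if $R$ is large, since then earlier balls are few; the proportional terms are harmless while the total measure used is small, so we stop when it reaches $\kappa^2/8$.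

\begin{proof}
Suppose that $\varphi$ is non-increasing with divergent sum and $\lambda(\Lambda(\varphi))<1$. Then for some $n$ the set $E=\{y:\lVert y-x_k\rVert>\varphi(k)\text{ for all }k\ge n\}$ has positive measure. Put $\varepsilon=\lambda(E)/2$ and $\kappa=\kappa(\varepsilon)$; note $\kappa\le1$, as $\#P\le N$. A measurable set can be approximated in measure by finite unions of arcs, so there is a union $U$ of $p$ arcs with
\begin{equation}\label{eq:approx}
\lambda(U\triangle E)\le\min(\varepsilon,\kappa^3/64).
\end{equation}
Then $\lambda(U)\ge\varepsilon$. Fix an integer $R\ge8/\kappa$, and then $m_0$ with $R^{m_0}\ge N_0$, $R^{m_0-1}\ge n$ and $p\kappa R^{-m_0}\le\kappa^3/32$.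

\emph{One scale.} For $m\ge m_0$ and $N=R^m$ take $P$ as in the hypothesis and let $P_m=P\cap(R^{m-1},R^m]$. Since $R^{m-1}\le\kappa N/8$, we have $\#P_m\ge\frac78\kappa N$. Put
\[
r_m=\min\Big(\varphi(R^m),\frac\kappa{2R^m}\Big),\qquad s_m=2r_m\#P_m .
\]
By monotonicity, $r_m\le\varphi(k)$ for $k\in P_m$. By separation, the balls $B(x_k,r_m)$, $k\in P_m$, overlap at most in endpoints, so $s_m$ is the measure of their union. Also
\begin{equation}\label{eq:sm}
\tfrac74\kappa R^mr_m\le s_m\le2R^mr_m .
\end{equation}

\emph{Divergence.} By monotonicity again, $\sum_{R^m\le k<R^{m+1}}\varphi(k)\le R^{m+1}\varphi(R^m)$, so $\sum_mR^m\varphi(R^m)=\infty$. The terms $R^mr_m=\min(R^m\varphi(R^m),\kappa/2)$ either equal $\kappa/2$ infinitely often or eventually equal $R^m\varphi(R^m)$; in both cases their sum diverges, and so does $\sum_ms_m$ by \eqref{eq:sm}. Let $m_1\ge m_0$ be the first index with $\sum_{m=m_0}^{m_1}s_m>\kappa^2/8$.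

\emph{Overlaps between scales.} Let $m_0\le i<m\le m_1$, $N=R^m$ and $l\in P_i$. If $k\in P_m$ and $B(x_k,r_m)$ meets $B(x_l,r_i)$, then $x_k$ lies in an arc of length $2(r_m+r_i)$ around $x_l$. By separation there are at most $1+2(r_m+r_i)N/\kappa\le2+2r_iN/\kappa$ such $k$. The sets $P_i$, $i<m$, are disjoint subsets of $[1,R^{m-1}]$, so they have at most $\kappa N/8$ elements in total. Summing over $l$ and $i$, the number of $k\in P_m$ whose ball meets a ball of an earlier scale is at most
\[
2\cdot\frac{\kappa N}8+\frac N\kappa\sum_{m_0\le i<m}s_i\le\frac{\kappa N}4+\frac N\kappa\cdot\frac{\kappa^2}8=\frac{3\kappa N}8 .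
\]
At least $\frac78\kappa N-\frac38\kappa N=\frac12\kappa N$ balls of scale $m$ are therefore disjoint from all earlier ones, and they add new measure at least $\kappa Nr_m\ge\frac\kappa2s_m$ by \eqref{eq:sm}. So $V=\bigcup_{m=m_0}^{m_1}\bigcup_{k\in P_m}B(x_k,r_m)$ has $\lambda(V)>\frac\kappa2\cdot\frac{\kappa^2}8=\kappa^3/16$.

\emph{Contradiction.} All centers lie in $U$ and all radii are at most $\kappa/(2R^{m_0})$, so $V\setminus U$ is covered by $2p$ arcs of that length adjacent to the endpoints of the arcs of $U$. Thus $\lambda(V\setminus U)\le p\kappa R^{-m_0}\le\kappa^3/32$ and $\lambda(V\cap U)\ge\kappa^3/32$. All indices used exceed $R^{m_0-1}\ge n$ and $r_m\le\varphi(k)$, so $V\cap E=\emptyset$. Hence $\lambda(U\setminus E)\ge\kappa^3/32$, contradicting \eqref{eq:approx}.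
\end{proof}

\begin{example}\label{ex:gain}
Every irrational $\alpha\in[0,1)$, badly approximable or not, lies in $\mathcal K_{\mathcal A}$ for some $\mathcal A$. By density choose $a_1<a_2<\cdots$ with $\lVert x_k-k\sqrt2\rVert\le1/(16k)$, where $x_k=-a_k\alpha$. The sequence $(x_k)$ is uniformly distributed by Weyl's criterion and Lemma~\ref{lem:runs}(b), since $e(mx_k)-e(mk\sqrt2)\to0$. So $P=\{N/2<k\le N:x_k\in U\}$ has at least $\frac14\lambda(U)N$ elements for large $N$. For distinct $k,l\in P$, \eqref{eq:sqrt2} gives $\lVert x_k-x_l\rVert\ge\frac1{2N}-2\cdot\frac1{8N}=\frac1{4N}$. Lemma~\ref{lem:spread} applies with $\kappa=\varepsilon/4$.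
\end{example}

\section{The general criterion and sparse sets}\label{sec:crit}

\begin{proof}[Proof of Theorem~\ref{thm:crit}(i)]
Let $\alpha\notin\mathrm{BAD}$. For every $\varepsilon>0$ there are arbitrarily large $q$ with $\lVert q\alpha\rVert\le\varepsilon/q$. For rational $\alpha$ take multiples of the denominator. For irrational $\alpha$ the infimum of $q\lVert q\alpha\rVert$ is $0$, while its minimum over any finite set of $q$ is positive.

Let $\delta\in(0,1)$, let $C$ be given by (C), let $T\ge C/\delta$ be an integer and $\varepsilon=\delta/(C^2T)$. Take $q$ with $\lVert q\alpha\rVert\le\varepsilon/q$, and let $K'\in[Tq,CTq]$ be given by (C) for $K=Tq$. At most $\delta K'$ indices $k\le K'$ are exceptional, and their balls of radius $1/K'$ cover measure at most $2\delta$. The other points $x_k$ lie in at most $C$ runs of length $K'$. By Lemma~\ref{lem:runs}(c) and $T\le K'/q\le CT$,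
\[
\mu(K')\le2\delta+C\Big(2\varepsilon CT+\frac2T\Big)\le6\delta .
\]
Since $q$, and with it $K'$, can be arbitrarily large and $\delta$ is arbitrary, $\liminf\mu(K)=0$. Lemma~\ref{lem:cluster} gives $\varphi$ with $\lambda(\Lambda(\varphi))=0$, and $\varphi$ comes from some $\psi\in\mathcal M_{\mathcal A}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:crit}(ii)]
Let $\lVert m\alpha\rVert\ge c_\alpha/m$ for all $m\in\mathbb N$. We check the hypothesis of Lemma~\ref{lem:spread}. Uniform distribution puts many points in $U$ but says nothing about separation; condition (C) puts a fixed share of them in a single run.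

Given $\varepsilon\in(0,1]$, take $C$ from (C) for $\delta=\varepsilon/4$. Let $U$ be a finite union of arcs with $\lambda(U)\ge\varepsilon$. For $N\ge C$ let $K=\lfloor N/C\rfloor\ge N/(2C)$, and take $K'\in[K,CK]\subseteq[N/(2C),N]$ from (C). For $N$ large in terms of $U$, uniform distribution gives at least $\frac34\varepsilon K'$ indices $k\le K'$ with $x_k\in U$. At most $\frac14\varepsilon K'$ of them are exceptional, so at least $\frac12\varepsilon K'$ have $a_k$ in the union of at most $C$ sets of $K'$ consecutive integers. One of these sets contains $a_k$ for all $k$ in a set $P$ of such indices with $\#P\ge\varepsilon K'/(2C)\ge\varepsilon N/(4C^2)$. The points $x_k$, $k\in P$, belong to a run of length $K'\le N$, so they are $c_\alpha/N$-separated. Lemma~\ref{lem:spread} applies with $\kappa=\min(\varepsilon/(4C^2),c_\alpha)$, and \eqref{eq:reduction} gives $\alpha\in\mathcal K_{\mathcal A}$.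
\end{proof}

The last assertion of Theorem~\ref{thm:crit} combines (i) and (ii).

\begin{remark}
Example~\ref{ex:gain} shows that (i) fails without (C), and Remark~\ref{rem:Lj} will show the same for (ii). Uniform distribution cannot be dropped from (ii) either: for $\alpha\in\mathrm{BAD}$ the set $\mathcal A=\{n:\lVert n\alpha\rVert\le\frac14\}$ has density $\frac12$, hence satisfies (C), but for $\varphi(k)=1/k$ we have $\Lambda(\varphi)\subseteq B(0,\frac14)$.
\end{remark}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:sparse}]
Let $L_j=2^j$, let $\mathbf t$ be any placement and $\mathcal A=\mathcal A_{\mathbf t}$. We claim that $\mathcal K_{\mathcal A}=\mathrm{BAD}$.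

Condition (C) holds with $K'=K$. Given $\delta$, take $C\ge2+\log_2(1/\delta)$. By \eqref{eq:tail}, all but at most $\delta K$ of $a_1,\dots,a_K$ lie in $C$ blocks, and the part of a block among $a_1,\dots,a_K$ consists of at most $K$ consecutive integers.

Let $\alpha$ be irrational and $m\ne0$. If $S_{j-1}<K\le S_j$, the first $K$ points form $j\le\log_2(K+1)$ runs, so Lemma~\ref{lem:runs}(b) gives
\[
\Big|\sum_{k\le K}e(ma_k\alpha)\Big|\le\frac{\log_2(K+1)}{|\sin\pi m\alpha|}=o(K).
\]
By Weyl's criterion $(n\alpha)_{n\in\mathcal A}$ is uniformly distributed, and Theorem~\ref{thm:crit} proves the claim.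

For $t_j\le x<t_{j+1}$ we have $\#(\mathcal A\cap[1,x])\le S_j<2^{j+1}$. With $t_j=4^j$ this is at most $2\sqrt x$ (and the count is $0$ for $x<4$), which proves Theorem~\ref{thm:main}. For Theorem~\ref{thm:sparse}, choose the placement so that $f(x)\ge2^{j+1}$ for all $x\ge t_j$; then $\#(\mathcal A\cap[1,x])\le f(x)$ for all $x\ge t_1$.
\end{proof}

\section{Unions of blocks: sufficiency, and the necessity of (R)}\label{sec:blocks}

From now on $(L_j)$ is arbitrary. For a placement $\mathbf t$ and a number $\alpha$ put $y_j=-t_j\alpha$. Then
\begin{equation}\label{eq:xk}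
x_k=y_j-r\alpha\qquad\text{for }k=S_{j-1}+1+r\in I_j .
\end{equation}

\begin{lemma}\label{lem:CR}
$(\mathrm C_L)$ implies \textup{(R)}.
\end{lemma}

\begin{proof}
Take $C$ for $\delta=\frac12$. For $K\ge C$, apply $(\mathrm C_L)$ to $\lfloor K/C\rfloor$ to find $K'\in[K/(2C),K]$ with $CM_1(K')\ge M_C(K')\ge K'/2$. Then $M_1(K)\ge M_1(K')\ge K/(4C^2)$. For $K<C$ we have $M_1(K)\ge1\ge K/C$.
\end{proof}

\begin{example}
The converse is false, so parts (a) and (b) of Theorem~\ref{thm:class} are different statements. For $i=1,2,\dots$ let stage $i$ consist of one block of length $2^i$ followed by $2^i$ blocks of length $1$. If the index $K$ lies in stage $i$, then $K\le2^{i+2}-4$ and $M_1(K)\ge2^{i-1}\ge K/8$, so (R) holds. The earlier stages contain $2^i-2\ge K/4-1$ blocks of length $1$, so $M_C(K)\le\frac34K+1+C$, and $(\mathrm C_L)$ fails for $\delta=\frac18$.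
\end{example}

\begin{proof}[Sufficiency in Theorem~\ref{thm:class}]
(b) Condition $(\mathrm C_L)$ implies (C) for every $\mathcal A_{\mathbf t}$, because the part of a block among $a_1,\dots,a_{K'}$ consists of at most $K'$ consecutive integers. Theorem~\ref{thm:crit}(i) gives $\mathcal K_{\mathcal A_{\mathbf t}}\subseteq\mathrm{BAD}$.

(a) Let (R) hold and $\lVert m\alpha\rVert\ge c_\alpha/m$ for all $m$. Let $\lambda(U)\ge\varepsilon$. Among $x_1,\dots,x_N$ there is a run of length $\ell=M_1(N)\in[cN,N]$. By Lemma~\ref{lem:runs} it is $c_\alpha/N$-separated, and for $cN\ge\ell_0(\alpha,U)$ at least $\frac12\varepsilon cN$ of its points lie in $U$. Lemma~\ref{lem:spread} applies with $\kappa=\min(c\varepsilon/2,c_\alpha)$.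

(c) This follows from (a), (b) and Lemma~\ref{lem:CR}.
\end{proof}

Necessity in (c) follows from necessity in (b), which is proved in Section~\ref{sec:necessity}. For necessity in (a) we extend Example~\ref{ex:lose}: if all blocks are short compared with $K$, we stack their runs on top of each other.

\begin{proof}[Necessity in Theorem~\ref{thm:class}(a)]
Suppose that (R) fails. Then $\inf_KM_1(K)/K=0$, and every single ratio is positive, so $\liminf_{K\to\infty}M_1(K)/K=0$. Put $K_0=0$ and choose $K_1<K_2<\cdots$ with $M_1(K_i)/K_i\to0$ and $K_{i-1}/K_i\to0$. Fix $\alpha\in\mathrm{BAD}$. For each $j$ let $i(j)$ be the least $i$ with $K_i\ge S_j$. By density, choose inductively a placement with $\lVert y_j\rVert\le1/K_{i(j)}$ for all $j$.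

Let $K_{i-1}<k\le K_i$ and $k\in I_j$. Then $S_j\ge k>K_{i-1}$, so $i(j)\ge i$ and $\lVert y_j\rVert\le1/K_i$. In \eqref{eq:xk} we have $0\le r<\#(I_j\cap[1,K_i])\le M_1(K_i)$. Hence $B(x_k,1/K_i)\subseteq B(-r\alpha,2/K_i)$ with at most $M_1(K_i)$ possible values of $r$. Bounding the balls with $k\le K_{i-1}$ trivially,
\[
\mu(K_i)\le\frac{2K_{i-1}}{K_i}+\frac{4M_1(K_i)}{K_i}\longrightarrow0 .
\]
By Lemma~\ref{lem:cluster} and \eqref{eq:reduction}, $\alpha\notin\mathcal K_{\mathcal A_{\mathbf t}}$.
\end{proof}

\begin{remark}\label{rem:Lj}
Take $L_j=j$. The first $K$ points form $O(\sqrt K)$ runs, each of length $O(\sqrt K)$. So $(n\alpha)_{n\in\mathcal A_{\mathbf t}}$ is uniformly distributed for every irrational $\alpha$ and every $\mathbf t$, while (R) fails. For the placement just constructed, $\alpha$ satisfies the hypotheses of Theorem~\ref{thm:crit}(ii) other than (C), and the conclusion fails.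
\end{remark}

\section{The necessity of $(\mathrm C_L)$}\label{sec:necessity}

Suppose that $(\mathrm C_L)$ fails. We construct $\alpha\notin\mathrm{BAD}$ and a placement $\mathbf t$ with $\alpha\in\mathcal K_{\mathcal A_{\mathbf t}}$. For $L_j=1$ this is Example~\ref{ex:gain}, where every point could be placed freely. Now a block moves as a rigid run, and two difficulties arise. First, $\alpha$ has scales at which long runs cluster. We choose $\alpha$ so that these scales fall into windows where $(\mathrm C_L)$ fails; there a fixed share of the indices lies in blocks too short to cluster. Second, these short blocks must be separated from one another and jointly well distributed. We obtain both by an averaging argument over the starting point of each new block.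

\subsection{Bad windows}

There is $\delta\in(0,1)$, fixed from now on, such that for every $C$ there is $K$ with
\[
M_C(K')<(1-\delta)K'\quad\text{for all integers }K'\in[K,CK].
\]
Call such a $K$ \emph{bad for $C$}. If $K$ is bad for $C$, it is bad for every smaller $C$, since $M_C$ and the window both shrink. Moreover $K>C$, because for $K\le C$ at most $C$ blocks meet $[1,K]$ and $M_C(K)=K$. Taking $K$ bad for larger and larger constants, we see that each $C$ has arbitrarily large bad $K$.

\subsection{The number $\alpha$}

Recall that positive integers $b_1,b_2,\dots$ define an irrational number $\alpha=[0;b_1,b_2,\dots]\in(0,1)$, that the denominators of its convergents satisfy $q_{-1}=0$, $q_0=1$, $q_{n+1}=b_{n+1}q_n+q_{n-1}$, and that for $n\ge1$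
\begin{equation}\label{eq:cf}
\min_{1\le m<q_{n+1}}\lVert m\alpha\rVert=\lVert q_n\alpha\rVert,\qquad\frac1{2q_{n+1}}\le\lVert q_n\alpha\rVert\le\frac1{q_{n+1}} .
\end{equation}
Let $i_0\ge1/\delta$ be an integer and $C_i=2(i+1)$ for $i\ge i_0$, so that $C_i\ge2/\delta$. All $b_n$ will equal $1$ except $b_{n_i+1}=i$ for $i\ge i_0$, where $n_{i_0}<n_{i_0+1}<\cdots$ are chosen inductively. Once $b_1,\dots,b_{n_{i-1}+1}$ are fixed, pick $K_i$ bad for $C_i$ with $K_i>q_{n_{i-1}+1}$, append partial quotients $1$ until the denominator first reaches $K_i$, and let $n_i$ be the index at which this happens. (For $i=i_0$ start from the empty sequence with any $K_{i_0}$ bad for $C_{i_0}$; as $q_0=q_1=1<K_{i_0}$, we get $n_{i_0}\ge2$.) Put $Q_i=q_{n_i}$ and $Q_i^+=q_{n_i+1}$. Since $b_{n_i}=1$ and $q_{n_i-1}<K_i$, we have $K_i\le Q_i\le2q_{n_i-1}<2K_i$, and $Q_i^+\le(i+1)Q_i$. Thus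
\begin{equation}\label{eq:window}
[Q_i,Q_i^+)\subseteq[K_i,C_iK_i],\qquad Q_i^+/C_i\le Q_i/2 .
\end{equation}
By \eqref{eq:cf}, $Q_i\lVert Q_i\alpha\rVert\le Q_i/Q_i^+\le1/i$, so $\alpha\notin\mathrm{BAD}$.

Call $N\in\mathbb N$ \emph{exceptional} if $N\in[Q_i,Q_i^+)$ for some $i$, and put $\ell(N)=Q_i$; otherwise call $N$ \emph{ordinary} and put $\ell(N)=N$. Then
\begin{equation}\label{eq:sep}
\lVert m\alpha\rVert\ge\frac1{4N}\qquad\text{for }1\le m<\ell(N).
\end{equation}
Indeed, if $N$ is ordinary, take $n\ge1$ with $q_n\le N<q_{n+1}$. Then $n$ is none of the $n_i$, so $b_{n+1}=1$ and $q_{n+1}\le2N$, and \eqref{eq:cf} gives $\lVert m\alpha\rVert\ge1/(2q_{n+1})\ge1/(4N)$ for $m<N$. If $N\in[Q_i,Q_i^+)$, then \eqref{eq:cf} with $n=n_i-1$ gives $\lVert m\alpha\rVert\ge1/(2Q_i)\ge1/(2N)$ for $m<Q_i$. So at scale $N$, runs of length at most $\ell(N)$ are separated as if $\alpha$ were badly approximable.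

\subsection{The placement}

Suppose that $t_1,\dots,t_{j-1}$ are chosen, and let $y\in\mathbb T$ be a candidate for $y_j$. We attach two penalties to $y$.

\emph{Separation from earlier blocks.} A rigid run need not fit with every point far from all earlier points, but Lemma~\ref{lem:spread} allows us to discard some points. So we penalize closeness on average. For $j\ge2$ let $d_j(z)=\min_{l\le S_{j-1}}\lVert z-x_l\rVert$, and for $k=S_{j-1}+1+r\in I_j$ let
\[
w_k(y)=\big(k\,d_j(y-r\alpha)\big)^{-1/2}\in(0,\infty];
\]
for $j=1$ put $w_k=0$. Since $S_{j-1}<k$, we have $\lambda\{z:k\,d_j(z)<v\}\le S_{j-1}\cdot2v/k\le2v$. The exponent $\frac12$ makes the resulting tail bound integrable: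
\[
\int_{\mathbb T}w_k\,dy\le1+\int_1^\infty\lambda\{w_k>u\}\,du\le1+\int_1^\infty2u^{-2}\,du=3 .
\]

\emph{Distribution of the starting points.} The bound $1/|\sin\pi m\alpha|$ per run is useless when the runs have bounded length, so we need cancellation between the $y_j$. We arrange it separately for each length $L$: the exponential sum over all blocks of one length factors, and the family of blocks used at scale $N$ will be cut out by a condition on the length. For a finite sequence $Y$ in $\mathbb T$ let $\Sigma_m(Y)=\sum_{y'\in Y}e(my')$ and $\Phi(Y)=\sum_{m\ge1}2^{-m}|\Sigma_m(Y)|^2\ge0$. Let $Y_j$ be the sequence of those $y_{j'}$, $j'<j$, with $L_{j'}=L_j$, and let $Y_j\cup\{y\}$ denote $Y_j$ with $y$ appended. Then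
\[
\Phi(Y_j\cup\{y\})-\Phi(Y_j)=\sum_{m\ge1}2^{-m}\Big(1+2\operatorname{Re}\big(\overline{\Sigma_m(Y_j)}\,e(my)\big)\Big).
\]
The series converges uniformly in $y$, so its sum is continuous with integral $\sum_{m\ge1}2^{-m}=1$.

The total penalty
\[
F_j(y)=\frac1{L_j}\sum_{k\in I_j}w_k(y)+\Phi(Y_j\cup\{y\})-\Phi(Y_j)
\]
has integral at most $4$, so it takes a value at most $4$. It is continuous as a map into $(-\infty,\infty]$, so $F_j<5$ on a nonempty open set. By density we choose $t_j\ge t_{j-1}+L_{j-1}$ (any $t_1\ge1$ is allowed) with $F_j(y_j)<5$, where $y_j=-t_j\alpha$. From now on $w_k=w_k(y_j)$ for $k\in I_j$.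

An increment of $\Phi$ may be negative, so a single inequality $F_j(y_j)<5$ does not bound the two penalties separately; a sum does. Fix $J\ge1$ and $L$, and let $\mathcal J_L=\{j'\le J:L_{j'}=L\}$ and $h_L=\#\mathcal J_L$. Summing over $j'\in\mathcal J_L$, the increments telescope to $\Phi((y_{j'})_{j'\in\mathcal J_L})$. Both parts of the sum are now nonnegative, so each is at most $5h_L$:
\begin{equation}\label{eq:telescope}
\sum_{j'\in\mathcal J_L}\sum_{k\in I_{j'}}w_k\le5Lh_L,\qquad\Big|\sum_{j'\in\mathcal J_L}e(my_{j'})\Big|^2\le5\cdot2^mh_L\quad(m\ge1).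
\end{equation}

\subsection{Verification of the spreading hypothesis}

Let $\varepsilon\in(0,1]$, let $U$ be a finite union of arcs with $\lambda(U)\ge\varepsilon$, let $N$ be large in terms of $U$, and let $S_{j-1}<N\le S_j$. Put $u=40/(\varepsilon\delta)$ and $\kappa=\min(\varepsilon\delta/8,u^{-2},1/4)$, which does not depend on $U$.

The current block $I_j$ is truncated at $N$, and \eqref{eq:telescope} concerns full blocks only. There is one case in which the current block cannot be ignored. Suppose that $N$ is ordinary and $N-S_{j-1}\ge N/2$. The points $x_k$, $S_{j-1}<k\le N$, form a run of length between $N/2$ and $N$. It is $\frac1{4N}$-separated by \eqref{eq:sep}, and for large $N$ at least $\frac\varepsilon4N$ of its points lie in $U$ by Lemma~\ref{lem:runs}(b). These points give the set $P$.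

In all other cases let $G$ be the union of the $I_{j'}$ with $j'\le j-1$ and $L_{j'}<\ell(N)$. By \eqref{eq:sep}, the points of each of these blocks are $\frac1{4N}$-separated.

\emph{Step 1: $\#G\ge\frac\delta2N$.} If $N$ is ordinary, every $j'\le j-1$ has $L_{j'}\le S_{j-1}<N=\ell(N)$, so $\#G=S_{j-1}>N/2$. Let $N\in[Q_i,Q_i^+)$. This is where the failure of $(\mathrm C_L)$ is used. By \eqref{eq:window}, $N$ lies in the bad window $[K_i,C_iK_i]$, so $M_{C_i}(N)<(1-\delta)N$. Remove the $C_i$ largest of the sets $I_{j'}\cap[1,N]$. The remaining ones have total size greater than $\delta N$. Each of them is no larger than any of the $C_i$ removed sets, so its size is at most $N/C_i<Q_i^+/C_i<Q_i$. Dropping $j'=j$, if present, loses at most $N/C_i\le\frac\delta2N$. The nonempty sets that are left are full blocks with $j'\le j-1$ and $L_{j'}<Q_i=\ell(N)$, so they lie in $G$.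

\emph{Step 2: at least $\frac{\varepsilon\delta}4N$ of the $k\in G$ have $x_k\in U$.} By Step 1, $j\ge2$. Apply \eqref{eq:telescope} with $J=j-1$, so that $\sum_LLh_L=S_{j-1}\le N$. The set $G$ contains all blocks among the first $j-1$ of each length $L<\ell(N)$, so by \eqref{eq:xk}
\[
\sum_{k\in G}e(mx_k)=\sum_{L<\ell(N)}\Big(\sum_{j'\in\mathcal J_L}e(my_{j'})\Big)\Big(\sum_{r=0}^{L-1}e(-mr\alpha)\Big).
\]
By \eqref{eq:telescope}, Lemma~\ref{lem:runs}(b) and the Cauchy--Schwarz inequality, for $m\ge1$,
\[
\Big|\sum_{k\in G}e(mx_k)\Big|\le\frac{\sqrt{5\cdot2^m}}{|\sin\pi m\alpha|}\sum_{L\le N}\sqrt{Lh_L}\,\frac1{\sqrt L}\le\frac{\sqrt{5\cdot2^m}}{|\sin\pi m\alpha|}\sqrt{N(1+\log N)} .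
\]
Let $D,\sigma$ be as in Lemma~\ref{lem:weyl}. For $N$ large in terms of $U$, the right side is at most $\sigma\frac\delta2N\le\sigma\#G$ for $1\le m\le D$. So at least $\frac\varepsilon2\#G\ge\frac{\varepsilon\delta}4N$ of the $k\in G$ have $x_k\in U$.

\emph{Step 3: discarding close points.} By \eqref{eq:telescope}, $\sum_{k\in G}w_k\le5\sum_LLh_L\le5N$, so at most $5N/u=\frac{\varepsilon\delta}8N$ of the $k\in G$ have $w_k>u$. Let $P$ be the set of $k\in G$ with $x_k\in U$ and $w_k\le u$. Then $\#P\ge\frac{\varepsilon\delta}8N$. Let $k>l$ be in $P$. If they lie in the same block, $\lVert x_k-x_l\rVert\ge\frac1{4N}$. If not, then $k\in I_{j'}$ with $j'\ge2$ and $l\le S_{j'-1}$, and $w_k\le u$ gives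
\[
\lVert x_k-x_l\rVert\ge d_{j'}(x_k)\ge\frac1{u^2k}\ge\frac1{u^2N}.
\]

In every case $\#P\ge\kappa N$, the points $x_k$ with $k\in P$ lie in $U$, and they are $\kappa/N$-separated. By Lemma~\ref{lem:spread} and \eqref{eq:reduction}, $\alpha\in\mathcal K_{\mathcal A_{\mathbf t}}$, although $\alpha\notin\mathrm{BAD}$. This proves necessity in Theorem~\ref{thm:class}(b), hence in (c), and completes the proof of Theorem~\ref{thm:class}. \qed

\begin{thebibliography}{9}
\bibitem{Hauke} Manuel Hauke, \emph{The Prime times of twisted Diophantine approximation}, arXiv:2603.25291 (2026).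
\end{thebibliography}
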